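# Helicity on tangent fields and on curl images: closing tunnels at almost no cost in volume

## A swirl in a solid torus

Fix $0<b<a$, use cylindrical coordinates $(q,\theta,z)$ on $\mathbb R^3$, where $q=\sqrt{x_1^2+x_2^2}$, and consider the solid torus
$$T=\{(q-a)^2+z^2<b^2\},\qquad h=\frac{1}{q}\,e_\theta=\frac{(-x_2,x_1,0)}{x_1^2+x_2^2}.$$
The field $h$ runs around the hole of $T$. Let us compute what we can.

It is divergence-free and tangent to $\partial T$, and this can be seen in one stroke. For $f$ of class $C^1$ on $\overline T$ we have $h\cdot\nabla f=q^{-2}\,\partial_\theta f$, so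
$$\int_T h\cdot\nabla f\,d^3x=\iint\Big(\int_0^{2\pi}\partial_\theta f\,d\theta\Big)\frac{dq\,dz}{q}=0 .$$
Such $f$ are dense in $H^1(T)$, so this holds for all $f\in H^1(T)$. Next, $h$ is locally the gradient of the angle $\theta$, so $\operatorname{curl}h=0$ on $T$. It is not a global gradient: its circulation around the hole is $2\pi$. Its norm is finite and positive:
$$\|h\|^2=2\pi\iint\frac{dq\,dz}{q}=2\pi\int_0^b\int_0^{2\pi}\frac{s\,d\alpha\,ds}{a+s\cos\alpha}=2\pi\int_0^b\frac{2\pi s\,ds}{\sqrt{a^2-s^2}}=4\pi^2\big(a-\sqrt{a^2-b^2}\big).$$

Now put $T$ inside a large open ball and extend $h$ by zero to a field $\tilde h$. The same computation shows that $\tilde h$ is still weakly divergence-free and tangent to the boundary of the large ball. But it is no longer curl-free. For a smooth test field $\psi$ with compact support in the large ball, $\operatorname{div}(\psi\times h)=h\cdot\operatorname{curl}\psi-\psi\cdot\operatorname{curl}h$ gives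
$$\int \tilde h\cdot\operatorname{curl}\psi=\int_T h\cdot\operatorname{curl}\psi=\int_{\partial T}\psi\cdot(h\times\nu)\,dS ,$$
where $\nu$ is the outer normal. Since $h$ is tangent and nowhere zero, $h\times\nu\ne0$ on $\partial T$, and for a suitable $\psi$ the right-hand side is not zero. The extended swirl carries a sheet of curl on $\partial T$.

So "tangent and divergence-free" survives extension by zero, while "curl-free" does not. The whole talk rests on this asymmetry. To see what it is good for we need two spaces of fields and two numbers.

## Two spaces of fields and two numbers for each domain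

A *domain* is a nonempty connected open set. We write $\operatorname{Sub}_c(\mathbb R^3)$ for the collection of bounded smooth domains in $\mathbb R^3$, $b(p,r)$ and $\bar b(p,r)$ for open and closed balls, and $b_R=b(0,R)$. All norms without subscript are $L^2$ norms. Fields on a set are extended by zero to $\mathbb R^3$ whenever needed.

**Definition (tangent fields).** For $\Omega\in\operatorname{Sub}_c(\mathbb R^3)$,
$$L^2\mathcal V_0(\Omega)=\Big\{B\in L^2(\Omega,\mathbb R^3)\ \Big|\ \int_\Omega B\cdot\nabla f\,d^3x=0\ \text{ for all } f\in H^1(\Omega)\Big\}.$$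

These are the fields that are weakly divergence-free and tangent to $\partial\Omega$. The swirl $h$ belongs to $L^2\mathcal V_0(T)$.

**Definition (curl-free fields and the space $\mathcal K$).** A field $Y\in L^2(\Omega,\mathbb R^3)$ is *weakly curl-free* if $\int_\Omega Y\cdot\operatorname{curl}\psi\,d^3x=0$ for all $\psi\in C_c^\infty(\Omega,\mathbb R^3)$. Then
$$\mathcal K(\Omega)=\Big\{B\in L^2\mathcal V_0(\Omega)\ \Big|\ \int_\Omega B\cdot Y\,d^3x=0\ \text{ for all weakly curl-free } Y\in L^2(\Omega,\mathbb R^3)\Big\}.$$

Every $\nabla f$ with $f\in H^1(\Omega)$ is weakly curl-free, and those $Y$ impose nothing new on $B\in L^2\mathcal V_0(\Omega)$. Only curl-free fields that are not such gradients can matter. On $T$, take $Y=h$: since $\int_T h\cdot h>0$, we get $h\notin\mathcal K(T)$, so $\mathcal K(T)\ne L^2\mathcal V_0(T)$. On the shell $\{1<|x|<2\}$, in contrast, the curl-free field $Y=x/|x|^3$ causes no trouble. It is the gradient of $-1/|x|$, which is in $H^1$ of the shell, so every tangent field is orthogonal to it. A cavity does not produce an obstruction in the way a tunnel does.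

**Definition (Biot-Savart operator, helicity).**
$$\operatorname{BS}(B)(x)=\frac1{4\pi}\int_\Omega B(y)\times\frac{x-y}{|x-y|^3}\,d^3y,\qquad \mathcal H(B)=\langle B,\operatorname{BS}(B)\rangle_{L^2(\Omega)} .$$

Written out, the bilinear form is
$$\langle B,\operatorname{BS}(C)\rangle=\frac1{4\pi}\iint\frac{\det\big(B(x),C(y),x-y\big)}{|x-y|^3}\,d^3y\,d^3x ,$$
which is symmetric in $B$ and $C$: exchanging the names $x,y$ reverses the last column and the order of the first two, hence two sign changes. A reflection of space reverses the sign of $\det$, hence of $\mathcal H$. The reflection $x_2\mapsto-x_2$ maps $T$ to itself and carries $h$ to $-h$, while $\mathcal H(-h)=\mathcal H(h)$. Therefore $\mathcal H(h)=-\mathcal H(h)$, that is, $\mathcal H(h)=0$.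

**Definition (the two numbers).** Let $\pi$ be the $L^2$-orthogonal projection onto $L^2\mathcal V_0(\Omega)$. The modified operator $\operatorname{BS}'=\pi\circ\operatorname{BS}$ on $L^2\mathcal V_0(\Omega)$ is compact and self-adjoint; $\lambda_+(\Omega)>0$ denotes its largest positive eigenvalue. The curl operator is self-adjoint with compact inverse on $\{B\in\mathcal K(\Omega)\mid\operatorname{curl}B\in\mathcal K(\Omega)\}$; $\mu_+(\Omega)>0$ denotes its smallest positive eigenvalue.

We take these facts as given, together with the two variational formulas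
$$\lambda_+(\Omega)=\sup_{0\ne B\in L^2\mathcal V_0(\Omega)}\frac{\mathcal H(B)}{\|B\|^2},\qquad \frac1{\mu_+(\Omega)}=\sup_{0\ne B\in\mathcal K(\Omega)}\frac{\mathcal H(B)}{\|B\|^2}. \tag{1}$$
It is the same quotient, over a larger and a smaller space, so $\lambda_+(\Omega)\ge1/\mu_+(\Omega)$.

On the torus, suppose $B\in\mathcal K(T)$ has $\|B\|=1$ and attains the second supremum. Since $B\perp h$ and $\mathcal H(h)=0$, for $c\in\mathbb R$
$$\frac{\mathcal H(B+ch)}{\|B+ch\|^2}=\frac{1/\mu_+(T)+2c\,\langle h,\operatorname{BS}(B)\rangle}{1+c^2\|h\|^2}.$$
If $\langle h,\operatorname{BS}(B)\rangle\neq0$, a small $c$ of the right sign makes this larger than $1/\mu_+(T)$. So although the swirl alone has no helicity, it can help when it is mixed in. We shall not need to decide when this happens. The question of this talk is whether such an advantage can survive when we also optimize over the domain. For $V>0$ put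
$$\Lambda(V)=\sup_{\operatorname{vol}(\Omega)=V}\lambda_+(\Omega),\qquad \mathcal M(V)=\inf_{\operatorname{vol}(\Omega)=V}\mu_+(\Omega),\qquad \mathcal M^{-1}(V)=\frac1{\mathcal M(V)},$$
with $\Omega\in\operatorname{Sub}_c(\mathbb R^3)$; the last expression is a reciprocal, not an inverse function. Clearly $\Lambda(V)\ge\mathcal M^{-1}(V)$. The question comes from Wadim Gerner, "Non-optimal domains for the helicity maximisation problem", arXiv:2510.20533 (2025): is $\Lambda(V)>\mathcal M^{-1}(V)$ for all $V>0$? The answer is no, and the inequality in fact fails for every $V$.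

**Theorem 1.** For all $V>0$,
$$0<\Lambda(V)=\mathcal M^{-1}(V)\le\Big(\frac{3V}{4\pi}\Big)^{1/3}<\infty .$$

## What enlarging a domain buys and what it costs

Three elementary facts come first.

**Boundedness.** This shows that all the quantities are finite. Let $\operatorname{vol}(\Omega)=V=\frac43\pi\rho_V^3$. For every $x$,
$$\int_\Omega\frac{d^3y}{4\pi|x-y|^2}\le\int_{b(x,\rho_V)}\frac{d^3y}{4\pi|x-y|^2}=\int_0^{\rho_V}\frac{4\pi r^2}{4\pi r^2}\,dr=\rho_V .$$
For the inequality, write $b=b(x,\rho_V)$: the sets $\Omega\setminus b$ and $b\setminus\Omega$ have the same volume, and $|x-y|^{-2}$ is at most $\rho_V^{-2}$ on the first and at least $\rho_V^{-2}$ on the second. Schur's test says that a kernel $k\ge0$ with $\int k(x,y)\,dy\le\rho_V$ for all $x$ and $\int k(x,y)\,dx\le\rho_V$ for all $y$ gives an operator of $L^2$ norm at most $\rho_V$. Indeed, by Cauchy-Schwarz, $\big(\int k(x,y)|u(y)|\,dy\big)^2\le\rho_V\int k(x,y)|u(y)|^2\,dy$, and one integrates in $x$. The integrand of $\operatorname{BS}$ is at most $|B(y)|/(4\pi|x-y|^2)$ in norm, so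
$$\|\operatorname{BS}(B)\|_{L^2(\Omega)}\le\rho_V\|B\|_{L^2(\Omega)} . \tag{2}$$
Hence $1/\mu_+(\Omega)\le\lambda_+(\Omega)\le\rho_V$, and $\Lambda(V)\le\rho_V=(3V/4\pi)^{1/3}$. In particular $\mu_+\ge1/\rho_V$, so $\mathcal M(V)>0$ and $\mathcal M^{-1}(V)=\sup_{\operatorname{vol}(\Omega)=V}1/\mu_+(\Omega)$, which is positive.

**Scaling.** This tells us how the volume enters. For $t>0$ put $B_t(x)=B(x/t)$. Then $B\mapsto B_t$ carries $L^2\mathcal V_0(\Omega)$ and $\mathcal K(\Omega)$ onto $L^2\mathcal V_0(t\Omega)$ and $\mathcal K(t\Omega)$, since gradients and weakly curl-free fields are carried to fields of the same kind. Substituting $y=tw$ gives $\operatorname{BS}(B_t)(x)=t^{3}t^{-2}\operatorname{BS}(B)(x/t)$. So $\mathcal H(B_t)=t^4\mathcal H(B)$ and $\|B_t\|^2=t^3\|B\|^2$, and by (1)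
$$\lambda_+(t\Omega)=t\,\lambda_+(\Omega),\qquad \frac1{\mu_+(t\Omega)}=\frac t{\mu_+(\Omega)},\qquad \Lambda(V)=\Lambda(1)V^{1/3},\qquad \mathcal M^{-1}(V)=\mathcal M^{-1}(1)V^{1/3}. \tag{3}$$

**Extension by zero.** This lets us pass to larger domains. Let $\Omega\subset\Omega'$, $B\in L^2\mathcal V_0(\Omega)$, and let $\tilde B$ be the zero extension to $\Omega'$. For $f\in H^1(\Omega')$ we have $f|_\Omega\in H^1(\Omega)$, so $\int_{\Omega'}\tilde B\cdot\nabla f=\int_\Omega B\cdot\nabla(f|_\Omega)=0$. Hence
$$\tilde B\in L^2\mathcal V_0(\Omega'),\qquad \|\tilde B\|=\|B\|,\qquad \mathcal H(\tilde B)=\mathcal H(B). \tag{4}$$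

A first plan now suggests itself. If $U\supset\Omega$ is a domain on which every tangent field lies in $\mathcal K(U)$, then (4) and (1) give $\lambda_+(\Omega)\le1/\mu_+(U)$. We shall see that simple connectivity of $U$ is the condition that matters, at least for the sets we use: there weakly curl-free fields are gradients. A large ball $U=b_R$ would do for this purpose. But by (3) it only yields
$$\lambda_+(\Omega)\le\mathcal M^{-1}(\operatorname{vol}b_R)=\Big(\frac{\operatorname{vol}b_R}{V}\Big)^{1/3}\mathcal M^{-1}(V),$$
and the factor is strictly larger than $1$, by an amount we cannot control. This is where the plan stops: $U$ must have almost the same volume as $\Omega$.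

For the round torus $T$ this can be repaired by hand. Plug the hole with a thin plate: add $\{q<a,\ |z|<\tau\}$, which costs at most $2\pi a^2\tau$ in volume, and round off the edge where the plate meets $T$. Before rounding, the union meets every vertical line in an interval symmetric about $z=0$ (possibly empty). So $z\mapsto(1-s)z$ contracts it to the flat disc $\{z=0,\ q<a+b\}$, and it has no loops left. For a solid torus around a knotted curve this breaks down. No embedded disc spans such a curve, and a compact connected orientable spanning surface of genus $g\ge1$ has first homology of rank $2g$, so thickening it brings in new loops.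

So adding well-chosen pieces to $\Omega$ requires knowing how $\Omega$ sits in space. Instead, start from the large ball, which has no loops, and ask what may be removed from it without creating any. A round closed ball may be removed: the shell is simply connected. Finitely many disjoint ones may also be removed, wherever they lie. And disjoint balls can use up almost all the volume of any open set.

## Filling the complement with round balls

Let $\Omega$ be a bounded smooth domain, $V=\operatorname{vol}(\Omega)$, $\varepsilon>0$.

**Step 1: a slightly larger domain $U$.** The purpose is to remove almost all unwanted volume from a large ball. Choose $R$ with $\overline\Omega\subset b_R$ and let $O=b_R\setminus\overline\Omega$, a nonempty open set. By the Vitali covering theorem (for instance Evans–Gariepy, *Measure Theory and Fine Properties of Functions*, §1.5), $O$ is filled up to a null set by countably many disjoint closed balls contained in $O$. Finitely many of them, $D_i=\bar b(c_i,r_i)\subset O$ for $i=1,\dots,k$ with $k\ge1$, satisfy $\operatorname{vol}(O\setminus\bigcup_iD_i)<\varepsilon$. Put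
$$U=b_R\setminus\bigcup_{i=1}^kD_i. \tag{5}$$
The set $U$ is open and bounded, its boundary consists of disjoint round spheres, and $\Omega\subset U$. Since $\partial\Omega$ is a null set, $V\le\operatorname{vol}(U)=V+\operatorname{vol}(O\setminus\bigcup_iD_i)<V+\varepsilon$.

**Step 2: $U$ is connected and simply connected.** The purpose is to show that this Swiss cheese has no loops. The tool is a map that pushes points out of the removed balls. Choose $r_i^+>r_i$ so that the balls $D_i^+=\bar b(c_i,r_i^+)$ are still disjoint and contained in $b_R$. Let $P:b_R\setminus\{c_1,\dots,c_k\}\to U$ be the identity outside $\bigcup_iD_i^+$, and for $0<r\le r_i^+$ and $|\omega|=1$ let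
$$P(c_i+r\omega)=c_i+\Big(r_i+(r_i^+-r_i)\frac r{r_i^+}\Big)\omega .$$
The new radius lies in $(r_i,r_i^+]$ and equals $r_i^+$ for $r=r_i^+$. So $P$ is continuous, has values in $U$, and fixes every point outside $\bigcup_iD_i^+$. We may take the $r_i^+$ as close to $r_i$ as we like.

*Connected.* Given two points of $U$, take the $r_i^+$ so close to $r_i$ that the $D_i^+$ avoid both points. Join the points by a path in $b_R\setminus\{c_1,\dots,c_k\}$, which is connected, and apply $P$. The end points do not move, and the path now lies in $U$.

*Simply connected.* Every loop in the open set $U$ is homotopic in $U$ to a polygonal loop $\gamma:[0,1]\to U$: subdivide so finely that each piece lies in a ball contained in $U$, and replace it by a segment. Take the $r_i^+$ so close to $r_i$ that $\gamma$ avoids all $D_i^+$. For $q\in b_R$ consider the cone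
$$(s,\tau)\mapsto(1-\tau)\gamma(s)+\tau q,\qquad s,\tau\in[0,1],$$
which stays in the convex set $b_R$. For $\tau=0$ it does not meet $c_i$, because $\gamma$ does not. For $\tau\in(0,1]$ it meets $c_i$ exactly when
$$q=\gamma(s)+\frac{c_i-\gamma(s)}\tau .$$
The right-hand side is a locally Lipschitz function of $(s,\tau)\in[0,1]\times(0,1]$, so its image is a countable union of Lipschitz images of compact rectangles, hence a null set in $\mathbb R^3$. Choose $q\in b_R$ outside these $k$ null sets. Then the cone lies in $b_R\setminus\{c_1,\dots,c_k\}$, and $P$ applied to it is a homotopy in $U$ from $P\circ\gamma=\gamma$ to a constant loop. A loop that is freely homotopic to a constant is null-homotopic, so $U$ is simply connected.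

**Step 3: $\mathcal K(U)=L^2\mathcal V_0(U)$.** The purpose is to turn the topology of $U$ into the statement about fields. Let $B\in L^2\mathcal V_0(U)$ and let $Y\in L^2(U,\mathbb R^3)$ be weakly curl-free. We show $\int_UB\cdot Y=0$ by writing $Y$ as a gradient.

For small $t>0$ let $U_t=b_{R-t}\setminus\bigcup_i\bar b(c_i,r_i+t)$. This is a set of the same type as $U$. So it is bounded, smooth, connected and simply connected, and $U_t$ increases to $U$ as $t\downarrow0$. If $x\in U_t$ then $b(x,t)\subset U$. Let $\eta_s$ be a standard mollifier, even and supported in $\bar b(0,s)$. For $0<s<t$ pick $t'\in(s,t)$. The field $Y_s=\eta_s*Y$ is smooth on $U_{t'}$, and for $\psi\in C_c^\infty(U_{t'},\mathbb R^3)$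
$$\int Y_s\cdot\operatorname{curl}\psi=\int_U Y\cdot\operatorname{curl}(\eta_s*\psi)=0,$$
because $\eta_s*\psi\in C_c^\infty(U,\mathbb R^3)$. So $\operatorname{curl}Y_s=0$ on $U_{t'}$, and by simple connectivity $Y_s=\nabla f_s$ with $f_s$ smooth on $U_{t'}$. As $\overline{U_t}$ is a compact subset of $U_{t'}$, we have $f_s\in H^1(U_t)$, and we normalize $\int_{U_t}f_s=0$. The Poincaré inequality on the bounded connected smooth set $U_t$ gives
$$\|f_s-f_{s'}\|_{L^2(U_t)}\le C_t\|Y_s-Y_{s'}\|_{L^2(U_t)}\longrightarrow0\qquad(s,s'\to0),$$
since $Y_s\to Y$ in $L^2(U_t)$. Hence $f_s$ converges in $H^1(U_t)$ to some $f^{(t)}$ with $\nabla f^{(t)}=Y$ on $U_t$.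

Fix a ball contained in $U_{t_0}$ for some small $t_0$, and change each $f^{(t)}$, $t\le t_0$, by a constant so that its mean over this ball is zero. If $t<t'\le t_0$, then $f^{(t)}-f^{(t')}$ has zero gradient on the connected set $U_{t'}$, so it is constant there, and the constant is $0$. The $f^{(t)}$ therefore fit together to a function $f\in H^1_{\mathrm{loc}}(U)$ with $\nabla f=Y$ on $U$.

It remains to get from $H^1_{\mathrm{loc}}$ to $H^1$, which we do by truncation. Let $f_m=\max(-m,\min(m,f))$. It is bounded, and $\nabla f_m=1_{\{|f|<m\}}Y\in L^2(U)$. Since $U$ is bounded, $f_m\in H^1(U)$, and so $\int_UB\cdot\nabla f_m=0$. By dominated convergence $\nabla f_m\to Y$ in $L^2(U)$. Hence $\int_UB\cdot Y=0$, as claimed.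

**Step 4: comparison of the two extremal values.** The set $U$ is a bounded smooth domain. By (4), Step 3, (1) and (3),
$$\lambda_+(\Omega)\le\sup_{0\ne B\in L^2\mathcal V_0(U)}\frac{\mathcal H(B)}{\|B\|^2}=\sup_{0\ne B\in\mathcal K(U)}\frac{\mathcal H(B)}{\|B\|^2}=\frac1{\mu_+(U)}\le\mathcal M^{-1}(\operatorname{vol}U)\le\Big(1+\frac\varepsilon V\Big)^{1/3}\mathcal M^{-1}(V).$$
Let $\varepsilon\to0$, then take the supremum over $\Omega$ with $\operatorname{vol}(\Omega)=V$: $\Lambda(V)\le\mathcal M^{-1}(V)$. The reverse inequality was noted above, and positivity and the upper bound are the boundedness paragraph. This proves Theorem 1. $\blacksquare$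

## Prescribing the shape: ambient isotopy classes and relaxation

The comparison domains $U$ have many cavities. Could we insist that they be, say, balls, or solid tori of a given knot type? The answer is yes, and more is true for each fixed $\Omega$.

**Definition (ambient isotopy class).** For a bounded smooth domain $D$, let $[D]$ be the set of all $\Phi(D)$, where $\Phi$ is a diffeomorphism of $\mathbb R^3$ isotopic to the identity.

For example, $[b_1]$ contains all ellipsoids, via linear maps with positive diagonal entries in suitable axes followed by translations. If $D$ is a knotted solid torus, every member of $[D]$ is a solid torus of that knot type. The diffeomorphisms $\Phi$ form a group. Translations and scalings $x\mapsto tx$, $t>0$, belong to it.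

We say that domains $\Omega_n$ converge to $\Omega$ if all lie in a fixed ball and $\operatorname{vol}(\Omega_n\triangle\Omega)\to0$; this is $L^1$-convergence of indicator functions of uniformly bounded domains. The torus with its plate of thickness $2\tau$, rounded with little added volume, converges to $T$ as $\tau\to0$, although the topology jumps. A function $g$ of bounded smooth domains is upper semicontinuous if $\limsup g(\Omega_n)\le g(\Omega)$ for all such sequences. The upper semicontinuous envelope of $g$ is the smallest upper semicontinuous function that is at least $g$. For comparison, on the real line the envelope of the indicator function of the rationals is the constant $1$.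

**Theorem 2.** Let $\Omega,D$ be arbitrary bounded smooth domains. There are $\Omega_n\in[D]$, contained in a fixed ball, with $\operatorname{vol}(\Omega_n)=\operatorname{vol}(\Omega)$, $\operatorname{vol}(\Omega_n\triangle\Omega)\to0$ and
$$\frac1{\mu_+(\Omega_n)}\to\lambda_+(\Omega),\qquad \lambda_+(\Omega_n)\to\lambda_+(\Omega).$$
Moreover, $\limsup_n\lambda_+(\Omega_n)\le\lambda_+(\Omega)$ whenever bounded smooth domains $\Omega_n$ lie in a fixed ball and $\operatorname{vol}(\Omega_n\triangle\Omega)\to0$. Thus $\lambda_+$ is exactly the upper semicontinuous envelope of $1/\mu_+$ for $L^1$-convergence of uniformly bounded domains.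

**Corollary.** For every bounded smooth domain $D$ and every $V>0$,
$$\sup_{\Omega\in[D],\ \operatorname{vol}\Omega=V}\frac1{\mu_+(\Omega)}=\sup_{\Omega\in[D],\ \operatorname{vol}\Omega=V}\lambda_+(\Omega)=\Lambda(V)=\mathcal M^{-1}(V).$$
In particular one may restrict to domains ambient isotopic to a round ball, or to any fixed knotted or linked shape, without changing the extremal value.

**Proof of the Corollary from Theorem 2.** On $[D]$ with volume $V$ we have $1/\mu_+\le\lambda_+\le\Lambda(V)$, so both suprema are at most $\Lambda(V)$. Conversely, take $\Omega$ with $\operatorname{vol}\Omega=V$ and $\lambda_+(\Omega)$ as close to $\Lambda(V)$ as desired. Theorem 2 gives $\Omega_n\in[D]$ of volume $V$ with $1/\mu_+(\Omega_n)\to\lambda_+(\Omega)$. Hence the first supremum, and with it the second, is at least $\Lambda(V)$. The last equality is Theorem 1. $\square$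

The plan for Theorem 2 is easiest to see for one cavity. The shell $\{1<|x|<2\}$ is not a ball, but drilling one thin tunnel from the cavity to the outside makes it one up to diffeomorphism: what remains is a sphere minus a small disc, times an interval. So we drill, from every cavity of $U$, a thin tunnel out of $b_R$. The obvious worry is that drilling makes the domain *smaller*, and extension by zero goes the wrong way: a field on $U$ does not restrict to a tangent field on the drilled domain. Two analytic facts remove this worry. We first prove the semicontinuity.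

## Upper semicontinuity of $\lambda_+$

**Step A1: $\operatorname{BS}$ is compact on $L^2(b_{R_0},\mathbb R^3)$.** We need this to pass to the limit in $\mathcal H$. For $\delta>0$ split the kernel into its parts on $|x-y|>\delta$ and $|x-y|\le\delta$. The first part is bounded, so on the bounded set $b_{R_0}$ it defines a Hilbert–Schmidt operator. The second has norm at most $\int_{|w|<\delta}\frac{d^3w}{4\pi|w|^2}=\delta$ by Schur's test. So $\operatorname{BS}$ is a norm limit of compact operators. Consequently, if $B_n\rightharpoonup B$ weakly, then $\operatorname{BS}(B_n)\to\operatorname{BS}(B)$ strongly and $\mathcal H(B_n)\to\mathcal H(B)$.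

**Step A2: the inequality $\limsup\lambda_+(\Omega_n)\le\lambda_+(\Omega)$.** The purpose is to show that a weak limit of near-maximizers is a competitor on $\Omega$. Let $\Omega_n,\Omega\subset b_{R_0}$ with $\operatorname{vol}(\Omega_n\triangle\Omega)\to0$, and pass to a subsequence along which $\lambda_+(\Omega_n)\to\ell$, the limsup. It is finite because $\lambda_+(\Omega_n)\le R_0$ by (2). We may assume $\ell>0$, since otherwise there is nothing to prove. Choose $B_n\in L^2\mathcal V_0(\Omega_n)$ with $\|B_n\|=1$ and $\mathcal H(B_n)\ge\lambda_+(\Omega_n)-\frac1n$, and pass to a further subsequence with $B_n\rightharpoonup B$ weakly in $L^2(b_{R_0},\mathbb R^3)$.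

First, $B=0$ almost everywhere outside $\Omega$: for bounded $g$,
$$\Big|\int B\cdot g\,1_{\Omega^c}\Big|=\lim_n\Big|\int B_n\cdot g\,1_{\Omega_n\setminus\Omega}\Big|\le\lim_n\|g\|_\infty\operatorname{vol}(\Omega_n\setminus\Omega)^{1/2}=0 .$$
Second, $B\in L^2\mathcal V_0(\Omega)$: let $f\in H^1(\Omega)$ and extend it to $f\in H^1(\mathbb R^3)$, which is possible because $\Omega$ is bounded and smooth. Then
$$\int_\Omega B\cdot\nabla f=\lim_n\int_{\Omega_n}B_n\cdot\nabla f=0 .$$
Third, $\mathcal H(B)=\lim\mathcal H(B_n)\ge\ell>0$, so $B\ne0$, and $\|B\|\le1$ by weak lower semicontinuity of the norm. Hence $\lambda_+(\Omega)\ge\mathcal H(B)/\|B\|^2\ge\ell$. $\square$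

## Fields that avoid curves

How can a field on $U$ be moved off a thin tunnel? Multiplying $B$ itself by a cutoff $\chi$ fails at once: $\operatorname{div}(\chi B)=\nabla\chi\cdot B$ in general, and a field with nonzero divergence is not in $L^2\mathcal V_0$ at all, however small the error. So we cut off a potential instead. This requires that fields in $\mathcal K$ have compactly supported potentials, up to $L^2$-approximation.

**Lemma B.** For every bounded smooth domain $W$, $\mathcal K(W)$ is the $L^2$-closure of $X=\operatorname{curl}C_c^\infty(W,\mathbb R^3)$.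

**Proof.** By definition the space of weakly curl-free fields is $X^\perp$. Hence $\mathcal K(W)=L^2\mathcal V_0(W)\cap X^{\perp\perp}=L^2\mathcal V_0(W)\cap\overline X$. For $\psi\in C_c^\infty(W,\mathbb R^3)$ and $f\in H^1(W)$ we have $\int_W\operatorname{curl}\psi\cdot\nabla f=-\int_Wf\operatorname{div}\operatorname{curl}\psi=0$, so $X\subset L^2\mathcal V_0(W)$. As $L^2\mathcal V_0(W)$ is closed, $\overline X\subset L^2\mathcal V_0(W)$, and $\mathcal K(W)=\overline X$. $\square$

**Lemma C.** Let $\Gamma$ be a finite union of compact smooth arcs, $W$ a bounded open set and $\psi\in C_c^\infty(W,\mathbb R^3)$. For each $\eta>0$ there is $\varphi\in C_c^\infty(W\setminus\Gamma,\mathbb R^3)$ with $\|\operatorname{curl}\varphi-\operatorname{curl}\psi\|<\eta$.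

**Proof.** We use a logarithmic cutoff around $\Gamma$. Let $d=\operatorname{dist}(\cdot,\Gamma)$, a $1$-Lipschitz function. For $0<t\le1$, $\Gamma$ is covered by $O(1/t)$ balls of radius $t$. Doubling the radii covers $\{d<t\}$, so $\operatorname{vol}\{d<t\}\le Ct^2$. For $m\ge2$ let
$$\chi_m=0\ \text{ if } d\le m^{-2},\qquad \chi_m=\frac{\log(m^2d)}{\log m}\ \text{ if } m^{-2}\le d\le m^{-1},\qquad \chi_m=1\ \text{ if } d\ge m^{-1}.$$
This is Lipschitz, $|\nabla\chi_m|\le(d\log m)^{-1}$ almost everywhere on the middle region, and $\nabla\chi_m=0$ almost everywhere elsewhere. On a dyadic shell $\{2^{-j-1}\le d<2^{-j}\}$ with $j\ge0$ we have $d^{-2}\le4\cdot4^j$ and volume at most $C4^{-j}$, so $\int d^{-2}\le4C$. A shell meeting the middle region has $\log_2m-1\le j<2\log_2m$, so at most $\log_2m+2$ shells are needed. Hence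
$$\|\nabla\chi_m\|^2\le\frac{4C(\log_2m+2)}{(\log m)^2}\longrightarrow0 .$$
Now $\operatorname{curl}(\chi_m\psi)=\chi_m\operatorname{curl}\psi+\nabla\chi_m\times\psi$. The first term tends to $\operatorname{curl}\psi$ in $L^2$ because $\chi_m\to1$ off the null set $\Gamma$. The second tends to $0$ because $\psi$ is bounded. Fix a large $m$. The field $\chi_m\psi$ is Lipschitz with compact support in $W\setminus\Gamma$, so mollifying it at a small scale gives a $\varphi$ as required. $\square$

That $\Gamma$ is one-dimensional matters here. Suppose $0\in W$ and replace $\Gamma$ by the plane $\Sigma=\{z=0\}$. Let $\psi\in C_c^\infty(W,\mathbb R^3)$ equal $(-x_2,x_1,0)$ near $0$, so $\operatorname{curl}\psi=(0,0,2)$ near $0$. Take a smooth $f\ge0$ with $f(0)>0$, supported near $0$. Then $\int_{z>0}\operatorname{curl}\psi\cdot\nabla f=-2\int_\Sigma f<0$. But if $\varphi\in C_c^\infty(W\setminus\Sigma,\mathbb R^3)$, then $1_{\{z>0\}}\varphi$ is again a smooth compactly supported field, so $\int_{z>0}\operatorname{curl}\varphi\cdot\nabla f=0$. Hence $\operatorname{curl}\psi$ is not an $L^2$-limit of such $\operatorname{curl}\varphi$.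 Plates cannot be cut out for free, but tunnels around curves can.

## Carrying the cavities out through thin tunnels

Fix $R$ with $\overline\Omega\subset b_R$. Given $\varepsilon>0$, take $D_i=\bar b(c_i,r_i)$, $D_i^+=\bar b(c_i,r_i^+)$ and $U$ as in Steps 1 and 2. We now produce a diffeomorphism $\Theta$ of $\mathbb R^3$ such that $E=\Theta(b_R)$ is very close to $U$.

We use radial diffeomorphisms repeatedly. For $0<\alpha,\beta<\gamma$ there is a diffeomorphism of $\mathbb R^3$, radial about a given point $c$, equal to the identity outside $b(c,\gamma)$, that maps $\bar b(c,\alpha)$ onto $\bar b(c,\beta)$. Indeed, choose a smooth profile $g:[0,\infty)\to[0,\infty)$ with $g(0)=0$, $g'>0$, $g'$ constant near $0$, $\int_0^\alpha g'=\beta$, and $g(r)=r$ from slightly before $\gamma$ on; this is possible because $\beta>0$ and $\gamma-\beta>0$. The map $c+r\omega\mapsto c+g(r)\omega$ is smooth at $c$ because it is linear there, and its derivative is invertible everywhere since $g'>0$ and $g(r)/r>0$. The profiles $(1-s)r+sg(r)$ give an isotopy to the identity.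

**Step D1: shrinking the cavities.** The purpose is to make room: a straight tunnel from one cavity might run into another. Choose a unit vector $e$ not parallel to any $c_i-c_j$, $i\neq j$. Then the lines $c_i+\mathbb Re$ are parallel and distinct. Choose $\kappa\in(0,\min_ir_i)$ with $4\kappa$ smaller than all their mutual distances. Let $F$ be a diffeomorphism of $\mathbb R^3$ that is the identity outside $\bigcup_iD_i^+$, radial about $c_i$ in each $D_i^+$, with
$$F(D_i)=d_i:=\bar b(c_i,\kappa).$$
Each $D_i^+$ is mapped onto itself, so $F(b_R)=b_R$. Put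
$$L=2R+1,\qquad p_i=c_i+Le,\qquad I_i=[c_i,p_i],\qquad \Gamma=F^{-1}\Big(\bigcup_iI_i\Big).$$
Since $|c_i|<R$, we have $|p_i|>R+1$. The set $\Gamma$ is a finite union of smooth compact arcs. Some of them may be bent by $F^{-1}$ around other cavities. Note that $\Gamma$ is fixed before any tunnel width is chosen.

**Step D2: moving the shrunken cavities out of $b_R$.** For $0<\sigma<\min(\kappa,1)$ let
$$N_\sigma^i=b(c_i,\kappa+\sigma)\cup\{x:\operatorname{dist}(x,I_i)<\sigma\},\qquad N_\sigma=\bigcup_iN_\sigma^i .$$
Every point of $N^i_\sigma$ is within $2\kappa$ of the line $c_i+\mathbb Re$, so the $N^i_\sigma$ are pairwise disjoint. Let $S_i$ be a radial diffeomorphism about $c_i$, equal to the identity outside $b(c_i,\kappa+\sigma/2)$, with $S_i(d_i)=\bar b(c_i,\sigma/4)$. Let $T_i$ be the time-$L$ flow of the vector field $\zeta_ie$, where $\zeta_i\in C_c^\infty(\{\operatorname{dist}(\cdot,I_i)<\sigma\})$ equals $1$ on $\{\operatorname{dist}(\cdot,I_i)\le\sigma/2\}$. A point $x\in\bar b(c_i,\sigma/4)$ moves along $x+se$, $0\le s\le L$. This stays within $\sigma/4$ of $c_i+se\in I_i$, where $\zeta_i=1$. So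
$$T_iS_i(d_i)=\bar b(p_i,\sigma/4),$$
which is disjoint from $\overline{b_R}$ because $|p_i|>R+1$ and $\sigma<1$. Let $G$ be the composition of all $T_iS_i$. They are the identity outside the disjoint sets $N^i_\sigma$, so they do not interfere, and $G=\mathrm{id}$ outside $N_\sigma$. Define
$$\Theta=F^{-1}\circ G^{-1},\qquad E=\Theta(b_R),\qquad\text{so that}\quad x\in E\iff G(F(x))\in b_R .$$

**Step D3: four properties of $E$ and $\Theta$.** These are all we shall use.

1. $E\cap D_i=\emptyset$ for all $i$, because $G(F(D_i))=G(d_i)=\bar b(p_i,\sigma/4)$ is disjoint from $b_R$.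

2. $\operatorname{vol}(E\triangle U)\to0$ as $\sigma\downarrow0$. If $x\notin F^{-1}(N_\sigma)$, then $G(F(x))=F(x)$, so $x\in E\iff F(x)\in b_R\iff x\in b_R$. Such an $x$ is in no $D_i$, since $F(D_i)=d_i\subset N_\sigma$, so also $x\in b_R\iff x\in U$. Hence $E\triangle U\subset F^{-1}(N_\sigma)$. By property 1 and the definition of $U$, neither $E$ nor $U$ meets $\bigcup_iD_i=F^{-1}(\bigcup_id_i)$. So $E\triangle U\subset F^{-1}(N_\sigma\setminus\bigcup_id_i)$. These sets have finite volume and decrease, as $\sigma\downarrow0$, to $F^{-1}(\bigcup_iI_i\setminus\bigcup_id_i)$, a null set.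

3. If $\varphi\in C_c^\infty(U\setminus\Gamma,\mathbb R^3)$, then $\operatorname{supp}\varphi\subset E$ for all sufficiently small $\sigma$. Indeed $F(\operatorname{supp}\varphi)$ is compact and disjoint from the compact set $\bigcup_i(d_i\cup I_i)$, since $\operatorname{supp}\varphi$ avoids the $D_i$ and $\Gamma$. So it has positive distance from it and misses $N_\sigma$ for small $\sigma$. By the first part of property 2, points of $\operatorname{supp}\varphi\subset b_R$ then lie in $E$.

4. $\Theta=\mathrm{id}$ outside $b_{3R+3}$. Points of $I_i$ have norm less than $R+L=3R+1$, and $d_i\subset b_R$. So, as $\sigma<1$, $N_\sigma\cup b_R\subset b_{3R+3}$; and $F=\mathrm{id}$ outside $b_R$.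

## Putting a copy of $D$ in place of the ball

**Step E.** The set $E$ is the image of a ball; we now replace the ball by a copy of $D$ squeezed between two concentric balls of almost equal size. Choose $p\in D$ and $0<r<R_D$ with $b(p,r)\subset D\subset b(p,R_D)$. For $0<\delta<1$ take a smooth bijection $g:[0,\infty)\to[0,\infty)$ with $g'>0$, linear near $0$, with $g(r)=R$ and $g(R_D)=R+\delta$; one prescribes a positive smooth $g'$, constant near $0$ and equal to $1$ far out, with integral $R$ over $[0,r]$ and $\delta$ over $[r,R_D]$. The diffeomorphism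
$$\Psi_\delta(x)=g(|x-p|)\,\frac{x-p}{|x-p|}\quad(\Psi_\delta(p)=0)\qquad\text{satisfies}\qquad b_R\subset\Psi_\delta(D)\subset b_{R+\delta}.$$
Put $\hat\Omega=\Theta(\Psi_\delta(D))$, a bounded smooth domain. By property 4, $\Theta$ maps $b_{3R+3}$ onto itself, so
$$E\subset\hat\Omega\subset b_{3R+3},\qquad \operatorname{vol}(\hat\Omega\setminus E)\le\operatorname{vol}\Theta(b_{R+\delta}\setminus b_R)\to0\quad(\delta\to0)\tag{6}$$
for fixed $\Theta$, since the sets $\Theta(b_{R+\delta}\setminus b_R)$ decrease to $\Theta(\partial b_R)$, a null set.

Moreover $\hat\Omega\in[D]$. The map $\Psi_\delta$ is a translation followed by a radial diffeomorphism about $0$, and $F$ and the $S_i$ are radial or compositions of radial maps. Radial maps are isotopic to the identity by interpolating the profiles, translations by moving the center. The $T_i$ are isotopic to the identity through the time-$s$ flows, $0\le s\le L$. Compositions and inverses of such maps are again isotopic to the identity.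

## The approximating sequence

We now prove Theorem 2. The second assertion is Step A2.

**Step F1: near-optimal fields on the new domains.** The order of choices matters here. Let $n\ge1$, with $R$ fixed once and for all. Choose $B\in L^2\mathcal V_0(\Omega)$ with $\|B\|=1$ and $\mathcal H(B)>\lambda_+(\Omega)-\frac1n$.

Take $\varepsilon=\frac1n$ in Step 1. This gives $U$ with $\operatorname{vol}(U\setminus\Omega)<\frac1n$. By (4) and Step 3, $B$ extended by zero lies in $\mathcal K(U)$. Make the choices of Step D1; they fix $\Gamma$.

By Lemma B and Lemma C, applied with $W=U$, there is $\varphi\in C_c^\infty(U\setminus\Gamma,\mathbb R^3)$ with $\operatorname{curl}\varphi$ as close to $B$ in $L^2$ as we like. By (2) the operator $\operatorname{BS}$ has norm at most $R$ on $L^2(b_R,\mathbb R^3)$, so $|\mathcal H(B)-\mathcal H(C)|\le R(\|B\|+\|C\|)\|B-C\|$ there. Hence the quotient $\mathcal H/\|\cdot\|^2$ is continuous near $B\ne0$, and we can achieve $\operatorname{curl}\varphi\neq0$ and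
$$\frac{\mathcal H(\operatorname{curl}\varphi)}{\|\operatorname{curl}\varphi\|^2}>\lambda_+(\Omega)-\frac2n .$$

Now choose $\sigma$ so small that $\operatorname{supp}\varphi\subset E$ and $\operatorname{vol}(E\triangle U)<\frac1n$, by properties 3 and 2. Finally choose $\delta$ so small that $\operatorname{vol}(\hat\Omega\setminus E)<\frac1n$, by (6). Call the resulting domain $\hat\Omega_n$. Then $\hat\Omega_n\in[D]$, $\hat\Omega_n\subset b_{3R+3}$, and
$$\operatorname{vol}(\hat\Omega_n\triangle\Omega)\le\operatorname{vol}(\hat\Omega_n\setminus E)+\operatorname{vol}(E\triangle U)+\operatorname{vol}(U\setminus\Omega)<\frac3n .$$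
Since $\operatorname{supp}\varphi\subset E\subset\hat\Omega_n$, we have $\varphi\in C_c^\infty(\hat\Omega_n,\mathbb R^3)$, and Lemma B for $W=\hat\Omega_n$ gives $\operatorname{curl}\varphi\in\mathcal K(\hat\Omega_n)$. By (1),
$$\lambda_+(\hat\Omega_n)\ge\frac1{\mu_+(\hat\Omega_n)}>\lambda_+(\Omega)-\frac2n. \tag{7}$$

**Step F2: correcting the volume.** Let $t_n=(\operatorname{vol}\Omega/\operatorname{vol}\hat\Omega_n)^{1/3}$, which tends to $1$, and $\Omega_n=t_n\hat\Omega_n$. Then $\Omega_n\in[D]$, $\operatorname{vol}\Omega_n=\operatorname{vol}\Omega$, all $\Omega_n$ lie in a fixed ball, and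
$$\operatorname{vol}(\Omega_n\triangle\Omega)\le t_n^3\operatorname{vol}(\hat\Omega_n\triangle\Omega)+\operatorname{vol}(t_n\Omega\triangle\Omega)\to0 .$$
The last term tends to $0$ by dominated convergence, because $1_{t_n\Omega}\to1_\Omega$ off the null set $\partial\Omega$.

**Step F3: the limits.** By (3) and (7), $\liminf\lambda_+(\Omega_n)\ge\liminf1/\mu_+(\Omega_n)\ge\lambda_+(\Omega)$. By Step A2, $\limsup1/\mu_+(\Omega_n)\le\limsup\lambda_+(\Omega_n)\le\lambda_+(\Omega)$. So both sequences converge to $\lambda_+(\Omega)$.

**Step F4: the envelope.** By Step A2 the function $\lambda_+$ is upper semicontinuous, and $\lambda_+\ge1/\mu_+$. Let $g$ be any upper semicontinuous function with $g\ge1/\mu_+$, let $\Omega$ be a bounded smooth domain, and let $\Omega_n$ be the sequence just constructed, say with $D$ a ball. Then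
$$g(\Omega)\ge\limsup g(\Omega_n)\ge\lim\frac1{\mu_+(\Omega_n)}=\lambda_+(\Omega).$$
So $\lambda_+$ is the smallest such function. Equivalently, $\limsup1/\mu_+(\Omega_n)\le\lambda_+(\Omega)$ along every sequence of uniformly bounded domains converging to $\Omega$, and the constructed sequence attains $\lambda_+(\Omega)$. This completes the proof of Theorem 2, and with it the Corollary. $\blacksquare$
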